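# Colorings of direct powers: trivial power-colorability without cliques

## 1. Direct powers, trivial colorings, weakly cliqued and tight graphs

All graphs are undirected and simple. We write $N(v)$ for the set of neighbors of $v$ and $\chi(G)$ for the chromatic number. A $k$-coloring is a proper coloring with colors from a fixed set of $k$ colors. Not every color has to appear, but if $k=\chi(G)$ then every color does, since otherwise fewer colors would suffice.

**Definition 1.1 (direct product).** For graphs $(G_i)_{i\in I}$, the product $G=\times_{i\in I}G_i$ has vertex set $\times_{i\in I}V(G_i)$, and $u=(u_i)$, $v=(v_i)$ are adjacent if and only if $u_iv_i\in E(G_i)$ for all $i\in I$. For $n\ge1$, $G^n$ is the product of $n$ copies of $G$.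

Every coordinate has to move along an edge at once. In $K_3^2$, which has nine vertices, two vertices are adjacent exactly when they differ in both coordinates. In $K_2^n$ on $\{0,1\}^n$, each vertex is adjacent only to its complement, so $K_2^n$ consists of $2^{n-1}$ disjoint edges.

We have $\chi(G^n)=\chi(G)$. A coloring of $G$ composed with a projection $x\mapsto x_i$ colors $G^n$, and a coloring of $G^n$ restricted to the diagonal colors $G$, because $v\mapsto(v,\dots,v)$ is a homomorphism $G\to G^n$.

**Definition 1.2 (trivial coloring).** A coloring $\Phi$ of $G=\times_{i\in I} G_i$ is trivial if there are $i^*\in I$ and a coloring $\varphi$ of $G_{i^*}$ with $\Phi(v)=\varphi(v_{i^*})$ for every $v\in V(G)$. The product $G$ is trivially colorable if all its $\chi(G)$-colorings are trivial.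

For a power $G^n$ we need not check that $\varphi$ is proper: if $\Phi(x)=\varphi(x_j)$ for all $x$, then $\varphi(v)=\Phi(v,\dots,v)$ is automatically a proper coloring of $G$. So "trivial" means "depends on one coordinate only".

As an example, $K_2^2$ is two disjoint edges and has exactly four $2$-colorings. The functions $x_1,\ x_1+1,\ x_2,\ x_2+1$ (mod $2$) are four different ones, so $K_2^2$ is trivially colorable. But $K_2^3$ is four disjoint edges and has $16$ two-colorings, of which only six are trivial.

**Definition 1.3 (TPC).** A graph $H$ is trivially power-colorable, TPC for short, if $H^n$ is trivially colorable for every $n\ge1$.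

So $K_2$ is not TPC. We shall see in Section 3 that $K_3^2$ is trivially colorable, and in Section 6 that $K_3$ is TPC.

**Definition 1.4 (weakly cliqued).** A finite graph $G$ is weakly cliqued if every vertex of $G$ lies in a clique of size $\chi(G)$.

Our running example is the graph $H$ with vertices $v_1,\dots,v_5$ and $v_iv_j\in E(H)$ if and only if $1\le|i-j|\le2$. It is covered by the triangles $v_1v_2v_3$, $v_2v_3v_4$, $v_3v_4v_5$. Going along these triangles, the colors of $v_1,v_2,v_3$ determine the color of $v_4$ and then that of $v_5$. So $\chi(H)=3$, the only $3$-coloring up to renaming colors is $1,2,3,1,2$, and $H$ is weakly cliqued. The cycle $C_5$ is not weakly cliqued, since $\chi(C_5)=3$ and it has no triangle.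

**Definition 1.5 (tight).** A $k$-coloring $\varphi$ of $G$ is tight if for every vertex $v$ and every color $c\ne\varphi(v)$ there is a neighbor $u$ of $v$ with $\varphi(u)=c$. In other words, $\varphi(N(v))$ is the set of all colors except $\varphi(v)$. The graph $G$ is tight if all its $\chi(G)$-colorings are tight.

A weakly cliqued graph is tight, because a vertex in a clique of size $\chi(G)$ sees every color but its own inside the clique. The cycle $C_5$ is not tight. Color its vertices $0,1,2,3,4$ in order with $1,2,1,2,3$; then vertex $1$ has color $2$ and sees only color $1$.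

We use one elementary fact about walks again and again.

**Fact 1.6.** If $G$ is finite, connected and not bipartite, there is $L$ such that any two vertices are joined by a walk of length exactly $\ell$ for every $\ell\ge L$.

Indeed, from $u$ we can walk to an odd cycle, either go around it or not, and then walk to $v$. This gives walks of both parities from $u$ to $v$. Oscillating along an edge lengthens a walk by $2$, and there are finitely many pairs $(u,v)$.

## 2. Weak cliques against trivial power-colorability

The setting comes from Tamás Csernák, "Trivial coloring of Cartesian product of graphs", arXiv:2303.06406 (2023). The following is known.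

- (i) A TPC finite graph with at least one edge is connected and tight and has $\chi\ge3$.
- (ii) A finite, connected, weakly cliqued graph with $\chi\ge3$ is TPC. This generalizes the theorem of Greenwell and Lovász that $K_k$ is TPC for all $k\ge3$.
- (iii) There are finite graphs that are tight but not weakly cliqued.

So TPC sits between two conditions. Connected and weakly cliqued with $\chi\ge3$ implies TPC, and TPC implies connected, tight and $\chi\ge 3$. The problem from that source is this: **is there a finite graph that is trivially power-colorable but not weakly cliqued?**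

The answer is yes: take the wheel $W_5$ (a hub joined to a $5$-cycle) and delete one spoke. Here is everything that we shall prove.

**Theorem 1.** For every $k\ge3$ there is a TPC graph with chromatic number $k$ on $k+3$ vertices that is not weakly cliqued. No such graph with chromatic number $k$ has fewer than $k+3$ vertices.

**Theorem 2 (spectral criterion).** Let $G$ be finite, connected and $k$-colorable, $k\ge3$. Suppose there is a symmetric matrix $W\ge0$ (entrywise) on $V(G)$, with $W_{uv}>0$ only if $uv\in E(G)$ and with no zero row, such that $W+\frac1{k-1}D\succeq0$, where $D$ is the diagonal matrix of row sums of $W$. Then $\chi(G)=k$ and $G$ is TPC.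

**Theorem 3.** For all $k\ge3$ and $g\ge3$ there is a TPC, uniquely $k$-colorable graph with chromatic number $k$ and girth $>g$. In particular, no vertex of it lies even in a triangle.

**Theorem 4.** Let $G$ be finite with at least one edge. (a) $G$ is TPC if and only if $G^3$ is trivially colorable. (b) If $\chi(G)=3$, then $G$ is TPC if and only if $G$ is connected and tight.

Theorem 2 contains (ii), as we check in Section 6, and we prove (i) in Section 3. So nothing from the list above is needed as a black box. By Theorem 4(b), the necessary conditions (i) are sufficient when $\chi=3$. These notes do not settle whether this holds for $\chi\ge4$.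

## 3. $K_2$, $C_5$ and $K_3$ by hand

**The edge.** On $K_2^3$ the function $x_1+x_2+x_3$ (mod $2$) is a proper $2$-coloring, since moving along an edge changes each summand by $1$ and hence the sum by $3\equiv1$. It depends on all three coordinates, so bipartite graphs are in trouble from the third power on. The second power does not see this: $K_2^2$ is trivially colorable.

**The 5-cycle.** Color $C_5$ by $1,2,1,2,3$ as above and pull this back to $C_5^2$ through the first coordinate. Now recolor the single vertex $(1,y)$ from $2$ to $3$. Its neighbors have first coordinate $0$ or $2$, hence color $1$, so the coloring stays proper, and it is no longer trivial.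

**The triangle.** Two vertices of $K_3^2$ are nonadjacent when they share a coordinate. Suppose an independent set contains $(a,b)$ and $(a,c)$ with $b\ne c$. A further member $(d,e)$ with $d\ne a$ would need $e=b$ and $e=c$, which is impossible. By the symmetric argument for a shared second coordinate, every independent set lies in a row or a column, so it has size at most $3$. A $3$-coloring splits the nine vertices into three independent sets, so each is a full row or column. A row meets a column, so the three are parallel, and the coloring is trivial.

Note the mechanism for the triangle: the maximum independent sets have exactly the average size of a color class, and they are very special sets. Section 6 turns this into a theorem. The first two examples generalize at once, to a statement that uses only the third power.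

**Proposition 3.1.** Let $G$ be finite with at least one edge, and let $G^3$ be trivially colorable. Then $G$ is connected and tight, and $\chi(G)\ge3$. In particular (i) holds.

*Proof.* Let $k=\chi(G)\ge2$ and let $\varphi$ be any $k$-coloring of $G$; it uses all $k$ colors. If one of the three conclusions fails, we build a nontrivial $k$-coloring of $G^3$.

**Connected.** Otherwise $V(G)=A\sqcup B$ with both parts nonempty and no edges between them. Let $\tau$ be a nonidentity permutation of the colors. Color $x$ by $\varphi(x_1)$ if $x_2\in A$ and by $\tau\varphi(x_1)$ if $x_2\in B$. Adjacent $x,y$ have $x_2y_2\in E(G)$, so $x_2,y_2$ lie in the same part, and $\varphi(x_1)\ne\varphi(y_1)$. So the coloring is proper. It depends on $x_1$ (fix $x_2\in A$), and it depends on $x_2$ (choose $x_1$ with $\tau\varphi(x_1)\neq\varphi(x_1)$). So it is not trivial.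

**At least three colors.** Otherwise $k=2$, and with colors in $\mathbb Z_2$ the function $\varphi(x_1)+\varphi(x_2)+\varphi(x_3)$ is a proper coloring that depends on all three coordinates.

**Tight.** Otherwise some $k$-coloring, which we may call $\varphi$, some vertex $v$ and some color $c\ne\varphi(v)$ satisfy $c\notin\varphi(N(v))$. Start from $x\mapsto\varphi(x_1)$ and recolor a single vertex $(v,y,z)$ with $c$. Its neighbors have first coordinate in $N(v)$, so none has color $c$, and the coloring is proper. Pick $y'\ne y$. The vertices $(v,y,z)$ and $(v,y',z)$ have different colors, so the coloring depends on the second coordinate. The vertices $(\cdot,y',z)$ are colored by the nonconstant function $\varphi$, so it depends on the first coordinate too. It is not trivial. $\square$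

## 4. A vertex whose color is forced by its neighbors

Here is how one would first think about weakly cliqued graphs. If $Q_1,\dots,Q_n$ are $k$-cliques of $G$, the box $Q_1\times\dots\times Q_n$ induces a copy of $K_k^n$ in $G^n$, and there the coloring depends on one coordinate. When $G$ is weakly cliqued the boxes cover $G^n$, and one glues. This stops at a vertex $w$ that lies in no $k$-clique: a point of $G^n$ with a coordinate equal to $w$ lies in no box, and the theorem on $K_k$ says nothing about it.

But $w$ need not lie in a clique to have its color forced. It is enough that its neighbors in an already understood part of the graph always show $k-1$ different colors.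

**Proposition 4.1 (extension).** Let $H$ be an induced subgraph of a finite graph $G$ with $\chi(G)=\chi(H)=k$, and let $H$ be TPC with at least one edge. Suppose that for every $k$-coloring $\varphi$ of $H$ and every $w\in V(G)\setminus V(H)$ we have $|\varphi(N(w)\cap V(H))|\ge k-1$. Then $G$ is TPC.

*Proof.* Let $\Phi$ be a $k$-coloring of $G^n$.

**Step 1: the coloring on $V(H)^n$.** The set $V(H)^n$ induces $H^n$ in $G^n$. As $H$ is TPC, there are $j$ and a $k$-coloring $\varphi$ of $H$ with $\Phi(y)=\varphi(y_j)$ for $y\in V(H)^n$.

**Step 2: every point of $G^n$ has enough neighbors in $V(H)^n$.** By (i), $H$ is connected and tight and $k\ge3$. Every vertex of $G$ has a neighbor in $V(H)$: a vertex of $H$ because $H$ is connected with an edge, and any other vertex by hypothesis. So, given $x\in V(G)^n$ and any $u\in N(x_j)\cap V(H)$, we can choose $y\in V(H)^n$ adjacent to $x$ with $y_j=u$, picking the other coordinates as arbitrary neighbors in $V(H)$.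

**Step 3: the color is forced.** Since $\Phi(y)=\varphi(u)$, we get $\Phi(x)\notin\varphi(N(x_j)\cap V(H))$. This set has at least $k-1$ colors, by tightness of $H$ if $x_j\in V(H)$ and by hypothesis otherwise. As it omits $\Phi(x)$, it has exactly $k-1$ colors, and $\Phi(x)$ is the missing one. The missing color depends only on $x_j$. So $\Phi$ is trivial. $\square$

**Existence in Theorem 1.** *The case $k=3$.* Let $H$ be the graph of Definition 1.4. It is connected, weakly cliqued and $3$-chromatic, so it is TPC by (ii). Let $G=H+w$ with $N(w)=\{v_1,v_5\}$. In every $3$-coloring of $H$ the vertices $v_1,v_5$ get different colors (the pattern is $1,2,3,1,2$). So the coloring extends to $w$, $\chi(G)=3$, and Proposition 4.1 shows that $G$ is TPC. The only neighbors of $w$ are $v_1$ and $v_5$, which are not adjacent. So $w$ is in no triangle, and $G$ is not weakly cliqued.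

This $G$ is $W_5$ minus a spoke: the hub is $v_3$, the rim is the $5$-cycle $w\,v_1\,v_2\,v_4\,v_5$, and the missing spoke is $v_3w$. The problem is settled.

*General $k\ge3$.* Let $H_k=H\vee K_{k-3}$ (the join: all edges between the two parts are added), and let $G_k=H_k+w$ with $N(w)=\{v_1,v_5\}\cup V(K_{k-3})$. Each triangle of $H$ together with $K_{k-3}$ is a $k$-clique, so $H_k$ is weakly cliqued; it is connected and $\chi(H_k)=k$. So it is TPC by (ii). In a $k$-coloring of $H_k$, the part $K_{k-3}$ uses $k-3$ colors and $H$ gets the other three, in the pattern above. So the $k-1$ vertices of $N(w)$ get distinct colors. Hence $\chi(G_k)=k$, and $G_k$ is TPC by Proposition 4.1. A $k$-clique containing $w$ would have to consist of $w$ and all $k-1$ of its neighbors, but $v_1v_5$ is not an edge. So $G_k$ is not weakly cliqued, and it has $5+(k-3)+1=k+3$ vertices. $\square$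

## 5. Sparse complements and the lower bound $k+3$

A TPC graph with chromatic number $k\ge3$ has an edge, so it is tight by (i). The second half of Theorem 1 therefore follows from the next statement.

**Proposition 5.1.** If $G$ is tight, $\chi(G)=k\ge3$ and $n=|V(G)|\le k+2$, then $G$ is weakly cliqued.

*Proof.* The graph $G$ is almost complete, so we look at its complement $\overline G$, whose cliques are the independent sets of $G$.

**Step 1: translate the hypotheses to $\overline G$.** Three facts hold.

- If $C$ is a color class of a $k$-coloring of $G$ and $v\notin C$, then by tightness $v$ has a $G$-neighbor in $C$, so $C\not\subseteq N_{\overline G}(v)$.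
- By tightness $\deg_G(v)\ge k-1$, so $\deg_{\overline G}(v)\le n-k$.
- The maximum of $\sum(|C|-1)$ over families of disjoint cliques $C$ of $\overline G$ is $n-k$. Indeed, such a family, completed by singletons, is a partition of $V(G)$ into $n-\sum(|C|-1)$ independent sets of $G$, and the minimum size of such a partition is $k$.

**Step 2: $n=k$ and $n=k+1$.** If $n=k$, then $\overline G$ has no edges and $G=K_k$. If $n=k+1$, then $\overline G$ has maximum degree at most $1$, so it is a matching plus isolated vertices, and the maximum in Step 1 is the number of edges. So there is exactly one edge $ab$. The sets $V\setminus\{a\}$ and $V\setminus\{b\}$ are $k$-cliques of $G$ that cover $V$.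

**Step 3: the shape of $\overline G$ when $n=k+2$.** Now $\overline G$ has maximum degree at most $2$, so its components with edges are paths $P_m$ ($m\ge2$ vertices) and cycles $C_m$. The maximum in Step 1 is the sum of the maxima over components. A path $P_m$ contributes $\lfloor m/2\rfloor$ (a maximum matching), a cycle $C_m$ with $m\ge4$ contributes $\lfloor m/2\rfloor$, and $C_3$ contributes $2$ (the whole triangle). The total is $2$. So the components with edges are either two from $\{P_2,P_3\}$, or a single one from $\{P_4,P_5,C_3,C_4,C_5\}$.

**Step 4: tightness excludes $P_3$, $P_5$, $C_5$.** Suppose $\overline G$ has a component $P_3=abc$ with center $b$. There is a $k$-coloring with classes $\{a,b\}$ and $\{c\}$, with the other component partitioned optimally. But $\{c\}\subseteq N_{\overline G}(b)$, which contradicts Step 1. If $\overline G$ has a component $P_5$ or $C_5$ with consecutive vertices $x_1,\dots,x_5$, there is a $k$-coloring with classes $\{x_1,x_2\},\{x_3,x_4\},\{x_5\}$ and singletons. But $\{x_5\}\subseteq N_{\overline G}(x_4)$, again a contradiction.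

**Step 5: the remaining cases are weakly cliqued.** The part with edges is $2P_2$, $P_4$, $C_4$ or $C_3$. A $k$-clique of $G$ is the complement of a $2$-element set $S$ that meets every edge of $\overline G$, so $v$ lies in a $k$-clique if and only if $\overline G$ has a vertex cover of size $2$ avoiding $v$. For $2P_2$ with edges $ab$, $cd$, the covers $\{a,c\}$ and $\{b,d\}$ are disjoint. For $P_4$ and $C_4$ on $1,2,3,4$ in order, the covers $\{1,3\}$ and $\{2,4\}$ are disjoint. A vertex cannot lie in two disjoint covers, so it is avoided by one of them. For $C_3$ any two of its vertices form a cover, so a vertex of the triangle is avoided by the pair of the other two, and any other vertex is avoided by all pairs. So every vertex lies in a $k$-clique. $\square$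

This completes the proof of Theorem 1, except that (ii) was used. It follows from Theorem 2, to which we turn.

## 6. A weighted ratio bound and its equality case

For $K_3^2$ we saw that an independent set has at most one third of the vertices, and that equality forces it to be a row or a column. We now do this with eigenvalues, for weighted graphs. The point is that in a $k$-coloring the classes have average measure $1/k$. So if $1/k$ is also an upper bound for independent sets, every class is extremal, and extremal sets are rigid.

**Lemma 6.1.** Let $k\ge3$, and let $F_1,\dots,F_n$ be finite connected graphs. Let $W_i\ge0$ be a symmetric matrix whose support is exactly $E(F_i)\ne\emptyset$, with diagonal row-sum matrix $D_i$ and $W_i+\frac1{k-1}D_i\succeq0$. Then every $k$-coloring of $\times_iF_i$ has the form $\varphi(x_j)$ for some $j$ and some coloring $\varphi$ of $F_j$. Moreover $\chi(F_i)\ge k$, and every $k$-coloring of $F_i$ uses all $k$ colors and is tight.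

*Proof.* **Step 1: set up the operators.** Since $F_i$ is connected with an edge, all row sums are positive. Let $\pi_i$ be the probability measure on $V(F_i)$ proportional to the row sums, and $P_i=D_i^{-1}W_i$. On $L^2(\pi_i)$ we have, up to a common positive factor, $\langle f,P_ig\rangle=f^TW_ig$ and $\langle f,g\rangle=f^TD_ig$. So $P_i$ is self-adjoint, and $W_i+\frac1{k-1}D_i\succeq0$ says that its eigenvalues are at least $-\frac1{k-1}$. Each row of $P_i$ is a probability vector, so the eigenvalues are at most $1$. If $P_if=f$, then at a vertex where $f$ is maximal all neighbors are maximal too, and by connectedness $f$ is constant. So the eigenvalue $1$ is simple with constant eigenfunctions. Since $k\ge3$, $-1<-\frac1{k-1}$ is not an eigenvalue.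

On $L^2(\pi)$ with $\pi=\prod\pi_i$, let $P=\bigotimes P_i$. That is, $P$ has matrix $P(x,y)=\prod_iP_i(x_i,y_i)$, which is positive exactly when $x$ and $y$ are adjacent in $\times F_i$.

**Step 2: find the bottom of the spectrum of $P$ and its eigenspace.** Tensor products of eigenfunctions form an eigenbasis, with eigenvalues $\lambda_1\cdots\lambda_n$. If such a product is negative, some $\lambda_j<0$, so $|\lambda_j|\le\frac1{k-1}$, while all $|\lambda_i|\le1$. So every product is at least $-\frac1{k-1}$. Equality forces $\lambda_j=-\frac1{k-1}$ and $|\lambda_i|=1$, hence $\lambda_i=1$, for $i\ne j$. The corresponding tensor is then constant in all coordinates except the $j$-th. So every function in the $(-\frac1{k-1})$-eigenspace of $P$ (if any) is a sum $\sum_jf_j(x_j)$.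

**Step 3: the ratio bound.** Let $A$ be independent in $\times F_i$, $f=1_A$, $p=\pi(A)$, and write $f=p+f'$ with $f'\perp1$. Then $\|f'\|^2=p-p^2$. There are no edges in $A$ and $P1=1$, so
$$0=\langle f,Pf\rangle=p^2+\langle f',Pf'\rangle\ge p^2-\tfrac1{k-1}(p-p^2). \tag{1}$$
So $kp^2\le p$, and $p\le\frac1k$. For $n=1$ this shows $\chi(F_i)\ge k$, because the classes of a coloring have total measure $1$.

**Step 4: equality.** In a $k$-coloring the $k$ classes have measures at most $\frac1k$ and summing to $1$, so each class $A$ has measure exactly $\frac1k$; in particular all colors are used. Then equality holds in (1). As $P+\frac1{k-1}\succeq0$, the vanishing of $\langle f',(P+\frac1{k-1})f'\rangle$ forces $Pf'=-\frac1{k-1}f'$. By Step 2,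
$$f(x)=\tfrac1k+\sum_jf_j(x_j). \tag{2}$$

**Step 5: $f$ depends on exactly one coordinate.** It is not constant, so some $f_j$ is not constant. Suppose that $f_i(a)\ne f_i(b)$ and $f_j(c)\ne f_j(d)$ with $i\ne j$. Put $\alpha=f_i(b)-f_i(a)$ and $\beta=f_j(d)-f_j(c)$, and fix the other coordinates. By (2), $f$ takes the values $s,\ s+\alpha,\ s+\beta,\ s+\alpha+\beta$, all in $\{0,1\}$. As $\alpha,\beta\ne0$, both are $\pm1$. If $\alpha=\beta$, then $s$ and $s+2\alpha$ differ by $2$. If $\alpha=-\beta$, then both $s+1$ and $s-1$ occur. Both are impossible.

**Step 6: all classes depend on the same coordinate.** Let the class $A_c$ of color $c$ depend on the coordinate $j_c$ only. If $j_c\ne j_d$, then a point whose $j_c$-th coordinate is as in $A_c$ and whose $j_d$-th coordinate is as in $A_d$ lies in both classes, which is impossible. So all $j_c$ equal some $j$, and the coloring is $\varphi(x_j)$. It is proper on $F_j$, since an edge of $F_j$ extends to an edge of the product.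

**Step 7: tightness.** Take $n=1$, a color class $A$ of a $k$-coloring of $F_i$, and $v\notin A$. By Step 4,
$$P_i1_A(v)=\tfrac1k-\tfrac1{k-1}\left(0-\tfrac1k\right)=\tfrac1{k-1}>0, \tag{3}$$
so $v$ has a neighbor in $A$. $\square$

If the support of $W$ is a connected spanning graph, Lemma 6.1 applied to copies of it already gives Theorem 2, since a coloring of $G^n$ is also a coloring of the $n$-th power of the support graph. But connected support cannot always be had.

**Example 6.2.** Let $G$ be two triangles joined by an edge $uu'$, with $k=3$. Suppose that some $W$ as in Theorem 2 has $W_{uu'}=\beta>0$, and let $a,b\ge0$ be the weights from $u$ to its two triangle mates. Permuting the colors on the second triangle, we find two $3$-colorings of $G$ that agree on the first triangle and in which $u'$ has the color of the first mate and of the second mate, respectively. Apply (3) to the support component of $u$: the weights from $u$ to the two other color classes are equal. So $a+\beta=b$ and $a=b+\beta$, hence $\beta=0$, a contradiction. So the support of every admissible $W$ is disconnected, and we have to glue.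

**Proof of Theorem 2.** **Step 1: cut $G^n$ into boxes.** Let $F_1,\dots,F_m$ be the components of the support graph of $W$. There is no zero row, so they cover $V(G)$ and each has an edge. The matrix $W$ is block diagonal, so Lemma 6.1 applies to any product of the $F_a$. In particular $\chi(G)\ge\chi(F_1)\ge k$, so $\chi(G)=k$. Let $\Phi$ be a $k$-coloring of $G^n$; we may take $n\ge2$, since $n=1$ is clear. For $c\in[m]^n$, $\Phi$ restricted to the box $\times_iV(F_{c_i})$ is a coloring of $\times_iF_{c_i}$, so it equals $\varphi_c(x_{j(c)})$, where $\varphi_c$ is a tight $k$-coloring of $F_{c_{j(c)}}$ that uses all $k$ colors.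

**Step 2: compare two neighboring boxes.** Let $c,c'$ differ in one coordinate only, say the first, and suppose that $G$ has an edge $uu'$ with $u\in F_{c_1}$, $u'\in F_{c'_1}$. Whenever $x_iy_i$ are edges of $F_{c_i}$ for $i\ge2$, the points $(u,x_2,\dots,x_n)$ and $(u',y_2,\dots,y_n)$ are adjacent in $G^n$, so
$$\Phi(u,x_2,\dots,x_n)\ne\Phi(u',y_2,\dots,y_n). \tag{4}$$
Put $j=j(c)$, $j'=j(c')$.

Suppose $j\ne j'$. One of them is not $1$, and by symmetry between $c$ and $c'$ we may assume $j\ne1$. If $j'=1$, put $r=\varphi_{c'}(u')$. If $j'\ne1$, fix an edge $x_{j'}y_{j'}$ of $F_{c_{j'}}$ and put $r=\varphi_{c'}(y_{j'})$. In both cases the right side of (4) equals $r$, whatever the $j$-th coordinates are. Now choose $x_j$ with $\varphi_c(x_j)=r$, a neighbor $y_j$ of $x_j$ in $F_{c_j}$, and arbitrary edges in the remaining coordinates. Then both sides of (4) equal $r$, a contradiction. So $j=j'$.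

If $j=j'\ne1$, then (4) says that $\varphi_c(x)\ne\varphi_{c'}(y)$ for every edge $xy$ of $F_{c_j}$. So $\varphi_{c'}(y)$ is not in $\varphi_c(N_{F_{c_j}}(y))$, which by tightness contains all colors but $\varphi_c(y)$. Hence $\varphi_{c'}=\varphi_c$.

**Step 3: move through all boxes.** Since $G$ is connected, any two indices in $[m]$ are joined by a chain in which consecutive components are linked by an edge of $G$. So any two elements of $[m]^n$ are joined by steps as in Step 2, in any prescribed coordinate order. Hence $j(c)=j$ is constant. Changing a coordinate $i\ne j$ of $c$ does not change $\varphi_c$, so $\varphi_c$ depends on $c_j$ only. As $c_j$ is determined by $x_j$, we get $\Phi(x)=\varphi(x_j)$ for a function $\varphi$ on $V(G)$. $\square$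

**Weakly cliqued graphs.** Let $G$ be finite, connected and weakly cliqued with $\chi(G)=k\ge3$. Sum over all $k$-cliques $Q$:
$$W=\sum_Q\left(1_Q1_Q^T-\mathrm{diag}(1_Q)\right).$$
The row sum at $v$ is $k-1$ times the number of $k$-cliques through $v$, so $\frac1{k-1}D=\sum_Q\mathrm{diag}(1_Q)$ and $W+\frac1{k-1}D=\sum_Q1_Q1_Q^T\succeq0$. There is no zero row because every vertex is in a $k$-clique. So Theorem 2 gives (ii), and Theorem 1 is now fully proved.

**Example 6.3 (the wheel minus a spoke, again).** Theorem 2 also applies directly to the graph of Section 4 with $k=3$. Take the weights $1$ on $wv_1,wv_5$; $4$ on $v_1v_2,v_4v_5$; $3$ on $v_1v_3,v_3v_5$; $6$ on $v_2v_3,v_3v_4$; and $2$ on $v_2v_4$. The row sums at $w,v_1,\dots,v_5$ are $2,8,12,18,12,8$. With variables $z$ for $w$ and $x_i$ for $v_i$, the quadratic form of $W+\frac12D$ is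
$$(z+x_1+x_5)^2+(x_1+2x_2+3x_3+2x_4+x_5)^2+2(x_1+x_2-x_4-x_5)^2 .$$
Expanding, the squares have coefficients $1,4,6,9,6,4$, which are half the row sums. The mixed terms $x_1x_4$, $x_1x_5$, $x_2x_5$ cancel ($4-4$, $2+2-4$, $4-4$). The others are twice the weights: $zx_1,zx_5$ have coefficient $2$; $x_1x_2,x_4x_5$ have $4+4=8$; $x_1x_3,x_3x_5$ have $6$; $x_2x_3,x_3x_4$ have $12$; and $x_2x_4$ has $8-4=4$. So the form is a sum of squares.

**Example 6.4 (no triangles).** Let $HS$ be the Hoffman–Singleton graph, which is triangle-free and regular of degree $7$ with eigenvalues $7$ (simple), $2$, $-3$. The graph $K_3\times HS$ maps homomorphically to $HS$, so it has no triangles, and to $K_3$, so it is $3$-colorable. It is $14$-regular, and its eigenvalues are $2\mu$ and $-\mu$ for $\mu\in\{7,2,-3\}$, that is, $14,4,-6$ and $-7,-2,3$. They are all at least $-7=-\frac{14}2$, and $14$ is simple, so the graph is connected. Theorem 2 with $W$ the adjacency matrix and $k=3$ shows that it is TPC. The choice of factor matters: for the Petersen graph (degree $3$, eigenvalues $3,1,-2$) the same product has degree $6$ and the eigenvalue $-4<-3$, so this $W$ fails.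

## 7. Random $k$-partite graphs over $GL_2(\mathbb F_p)$

To get large girth one might continue as in Example 6.4 with products $K_k\times Y$, where $Y$ has large girth. This stops at girth $4$. If $y$ has two neighbors $z\ne z'$ in $Y$, then
$$(1,y),\ (2,z),\ (3,y),\ (2,z')$$
is a $4$-cycle. The culprit is that all pairs of parts are joined by the same pattern. What we want to keep from the product is only the spectral picture: a $d$-regular $k$-partite graph whose least eigenvalue is exactly $-\frac d{k-1}$, coming from the partition. So we join the different pairs of parts independently at random, using a group in which short relations are unlikely.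

**The construction.** Let $p$ be prime, $\Gamma=GL_2(\mathbb F_p)$, $N=|\Gamma|=p^4(1-\frac1p)(1-\frac1{p^2})\le p^4$, and
$$t=\lceil6(k-1)^2\log N\rceil,\qquad r=\binom k2t .$$
Choose $r$ independent uniform elements $s_{ij,a}\in\Gamma$ for $1\le i<j\le k$, $1\le a\le t$; we call the $r$ symbols letters. Let $G$ have vertex set $[k]\times\Gamma$ and edges $(i,x)\sim(j,xs_{ij,a})$ for $i<j$, $a\le t$, $x\in\Gamma$.

**Step 1: short words are unlikely to be relations.** We claim: with probability tending to $1$ as $p\to\infty$, no nonempty reduced word of length $\le g$ in the $r$ letters and their inverses evaluates to $1$ in $\Gamma$.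

There are at most $g(2r)^g=O((\log p)^g)$ such words, with $k$ and $g$ fixed. So it is enough to bound the probability for each word by $C_g/p$ for $p\ge p_0(g)$ and to use the union bound. A word of length $\le g$ involves at most $g$ letters. Up to renaming letters it is one of finitely many nonempty reduced words $w$ of length $\le g$ in $z_1,\dots,z_g$, and we evaluate at independent uniform elements of $\Gamma$.

First we need one substitution where $w$ is not the identity. By Sanov's theorem $SL_2(\mathbb Z)$ contains a free group of rank $2$, hence one of rank $g$, freely generated by some $M_1,\dots,M_g$. So $w(M)\ne I$. For all large $p$, and for all these finitely many $w$ at once, $w(M)\not\equiv I$ mod $p$.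

Next we turn $w=1$ into polynomial equations. Let $Y(X)$ arise from $w$ by substituting $X_i$ for $z_i$ and $\mathrm{adj}(X_i)$ for $z_i^{-1}$, and let $q(X)$ be the product of $\det X_i$ over the inverse letters of $w$, with multiplicity. Then $w(X)=Y(X)/q(X)$ on $GL_2(\mathbb F_p)^g$. The entries of $Y$ have degree at most $g$, because the adjugate of a $2\times2$ matrix has linear entries, and $q$ has degree at most $2g$. So the entries of $Y-qI$ are polynomials of degree $\le2g$ in $4g$ variables. At $X=M$ we have $q=1$ and $Y=w(M)\not\equiv I$, so some entry is a nonzero polynomial over $\mathbb F_p$. By the Schwartz–Zippel lemma it has at most $\frac{2g}pp^{4g}$ zeros in $\mathbb F_p^{4g}$. Since $N\ge\frac12\cdot\frac34p^4=\frac38p^4$, the probability that $w=1$ is at most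
$$\frac{2g}p\cdot\frac{p^{4g}}{N^g}\le\frac{2g(8/3)^g}p .$$
This proves the claim.

**Step 2: on this event $G$ is simple, regular and has girth $>g$.** For two different letters $s,s'$ the word $s(s')^{-1}$ is reduced of length $2\le g$, so different letters have different values. Hence each edge comes from a unique letter, $G$ is simple, each vertex has exactly $t$ neighbors in each other part, and $G$ is $d$-regular with $d=(k-1)t$. Going along an edge from $(i,x)$ to $(j,y)$ multiplies the group element from the right by a letter (if $i<j$) or by the inverse of a letter (if $i>j$). So a cycle of length $\ell\le g$ reads a word of length $\ell$ that evaluates to $1$. If two consecutive symbols were mutually inverse, the second step would go back along the same edge, which does not happen in a cycle. So the word is reduced and nonempty, contradicting Step 1. Hence the girth is $>g$.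

**Step 3: the random blocks are small off the constants.** Let $(R_sf)(x)=f(xs)$ on $\mathbb R^\Gamma$. The adjacency operator $A$ of $G$ has blocks $A_{ij}=\sum_aR_{s_{ij,a}}$ for $i<j$, $A_{ji}=A_{ij}^T$ and $A_{ii}=0$. For uniform $s$ we have $\mathbb ER_s=J/N$ with $J$ the all-ones matrix. So on $1^\perp$, of dimension $N-1$, the operators $R_{s_{ij,a}}$ are independent, have mean zero, and are orthogonal. We use the matrix Bernstein inequality (Tropp, *User-friendly tail bounds for sums of random matrices*, Found. Comput. Math. 12 (2012), Thm 1.6): for independent mean-zero random matrices $Z_a$ of size $d_1\times d_2$ with $\|Z_a\|\le R$, and $\sigma^2$ the larger of $\|\sum\mathbb EZ_aZ_a^T\|$ and $\|\sum\mathbb EZ_a^TZ_a\|$, one has $\Pr[\|\sum Z_a\|\ge u]\le(d_1+d_2)\exp\left(-\frac{u^2/2}{\sigma^2+Ru/3}\right)$. Here $R=1$, and $\sigma^2=t$ by orthogonality. With $u=t/(k-1)$,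
$$\frac{u^2/2}{t+u/3}=\frac{t}{(k-1)^2}\cdot\frac1{2+\frac2{3(k-1)}}\ge\frac t{3(k-1)^2}\ge2\log N,$$
since $\frac2{3(k-1)}\le\frac13$. So
$$\Pr\left[\big\|A_{ij}|_{1^\perp}\big\|\ge\tfrac t{k-1}\right]\le2N\cdot N^{-2}=\tfrac2N .$$
There are $\binom k2$ pairs, so with probability tending to $1$ all these norms are at most some $\nu<\frac t{k-1}$. Fix a large $p$ and an outcome for which this and the event of Step 1 both hold.

**Step 4: the spectrum of $A$.** Let $U$ be the $k$-dimensional space of functions constant on each part $\{i\}\times\Gamma$. On $U$, $A$ acts as $t(J_k-I_k)$, with eigenvalues $(k-1)t=d$ (once) and $-t$. The space $U^\perp$ is also invariant and consists of the $F=(F_1,\dots,F_k)$ with all $F_i\in1^\perp$. For $0\ne F\in U^\perp$,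
$$|\langle F,AF\rangle|\le\nu\sum_{i\ne j}\|F_i\|\|F_j\|\le\nu(k-1)\|F\|^2<t\|F\|^2,$$
because $J_k-I_k$ has norm $k-1$. So on $U^\perp$ all eigenvalues are strictly between $-t$ and $t$. It follows that $d=(k-1)t$ is a simple eigenvalue, so $G$ is connected; that $A+\frac1{k-1}dI=A+tI\succeq0$; and that the $(-t)$-eigenspace of $A$ is contained in $U$.

**Step 5: conclusion.** $G$ is $k$-colorable by its parts. Theorem 2 with $W=A$, $D=dI$ gives $\chi(G)=k$ and that $G$ is TPC. By Step 4 in the proof of Lemma 6.1 with $n=1$, each color class $B$ of a $k$-coloring has $1_B-\frac1k$ in the eigenspace of $\frac1dA$ for $-\frac1{k-1}$, that is, in the $(-t)$-eigenspace of $A$, which lies in $U$. So $B$ is a union of parts. The $k$ classes are nonempty and there are $k$ parts, so each class is a part, and $G$ is uniquely $k$-colorable. Its girth is $>g\ge3$, so there are no triangles. This proves Theorem 3. $\square$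

## 8. From the cube to all powers

For Theorem 4 we know only that $G$ is tight, and tightness does not hand us a matrix $W$. What it gives is propagation: if the neighbors of $x$ are colored by the rule $\varphi(\cdot_l)$ in all $l$-directions, then so is $x$. If $\Phi$ is a coloring of $G^n$ and $i\ne j$, identifying the coordinates $i$ and $j$, that is, restricting to $x_i=x_j$, gives a coloring of $G^{n-1}$, since doubling a coordinate preserves adjacency.

**Lemma 8.1.** Let $G$ be finite, connected and tight, $\chi(G)=k\ge3$, $n\ge3$, and let $\Phi$ be a $k$-coloring of $G^n$. If for some distinct $i,j,l$ we have $\Phi(x)=\varphi(x_l)$ whenever $x_i=x_j$, then $\Phi(x)=\varphi(x_l)$ for all $x$.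

*Proof.* The function $\varphi(v)=\Phi(v,\dots,v)$ is a $k$-coloring of $G$, hence tight. By Fact 1.6, $x_i$ and $x_j$ are joined by a walk of even length $2r$. We show by induction on $r$ that $\Phi(x)=\varphi(x_l)$ for all $x$ for which such a walk exists. For $r=0$ this is the hypothesis. For $r\ge1$, let $a$ be the second and $b$ the penultimate vertex of the walk; they are joined by a walk of length $2r-2$. For every $u\in N(x_l)$ there is a neighbor $y$ of $x$ with $y_i=a$, $y_j=b$, $y_l=u$ (the other coordinates are arbitrary neighbors). By induction $\Phi(y)=\varphi(u)$. So $\Phi(x)\notin\varphi(N(x_l))$, and by tightness this leaves only $\Phi(x)=\varphi(x_l)$. $\square$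

**Lemma 8.2.** Let $G$ be finite, connected and tight, $\chi(G)\ge3$, $n\ge4$. If $G^{n-1}$ is trivially colorable, so is $G^n$.

*Proof.* Let $\Phi$ be a $\chi(G)$-coloring of $G^n$. Each identification of two coordinates $i,j$ gives a trivial coloring of $G^{n-1}$. If for some $i,j$ it depends on a coordinate $l\notin\{i,j\}$, then $\Phi$ is trivial by Lemma 8.1. Otherwise each depends on the identified coordinate. In particular $\Phi(x)=\varphi(x_1)$ whenever $x_1=x_2$, and $\Phi(x)=\psi(x_3)$ whenever $x_3=x_4$. Evaluating at $(u,u,v,v,\dots)$ gives $\varphi(u)=\psi(v)$ for all $u,v$, so $\varphi$ is constant. But $\varphi$ is a proper coloring of a graph with an edge, a contradiction. $\square$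

**Proof of Theorem 4(a).** If $G$ is TPC, then $G^3$ is trivially colorable by definition. Conversely, let $G^3$ be trivially colorable. By Proposition 3.1, $G$ is connected and tight with $\chi(G)\ge3$. We go through the powers. The power $G^1$ is clear. For $G^2$, compose a $\chi(G)$-coloring $\Psi$ of $G^2$ with the projection of $G^3$ to the first two coordinates. The result is trivial. It cannot depend on $x_3$ only, since then $\Psi$ would be constant although $G^2$ has an edge; so $\Psi$ is trivial. For $n\ge4$ use Lemma 8.2 and induction. $\square$

## 9. Integer lifts of 3-colorings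

We now prove Theorem 4(b). If $G$ is TPC with $\chi(G)=3$, it is connected and tight by (i). For the rest of these notes, $G$ is finite, connected and tight with $\chi(G)=3$, and colors are in $\mathbb Z_3$. By (a) it is enough to show that $G^3$ is trivially colorable. We first do $G^2$.

Propagation alone does not handle $G^2$. Lemma 8.1 needs a third coordinate $l$ besides the two that are identified. On $G^2$ the only identification is the diagonal, where $\Phi(v,v)=\varphi(v)$, and on the diagonal the two candidates $\varphi(x_1)$ and $\varphi(x_2)$ agree. Some global quantity must decide between the two coordinates. With three colors there is one: across an edge, a color changes by $+1$ or $-1$ in $\mathbb Z_3$, so a coloring can be lifted to an integer function on a suitable cover, and the lift has winding numbers.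

### 9.1. The cover $K^n$

Let $p:T\to G$ be the universal cover of $G$. Recall that $T$ is a tree, that $p$ maps $N(x)$ bijectively onto $N(p(x))$ for each $x$, that walks in $G$ lift to walks in $T$ from any prescribed starting point over the first vertex, and that the deck group $\Pi$ (the automorphisms $\gamma$ of $T$ with $p\gamma=p$) acts transitively on each fiber. Let $\mathrm{par}:T\to\mathbb Z_2$ be the bipartition of $T$. For $\gamma\in\Pi$ put $\varepsilon(\gamma)=\mathrm{par}(\gamma x)-\mathrm{par}(x)$. This does not depend on $x$, because $T$ is connected and $\gamma$ preserves adjacency, and $\varepsilon$ is a homomorphism $\Pi\to\mathbb Z_2$. It is onto: $G$ is not bipartite, and a closed walk of odd length lifts to a walk from some $x$ to some $\gamma x$ of odd length. We call $\gamma$ even or odd according to $\varepsilon(\gamma)$.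

For example, for $G=K_3$ with vertex set $\mathbb Z_3$, the tree $T$ is the two-way infinite path on $\mathbb Z$, $p$ is reduction mod $3$, $\Pi$ consists of the shifts by $3m$, and $\varepsilon(\text{shift by }3m)=m$ mod $2$.

Let $K^n\subset T^n$ be the subgraph of the direct power induced on $\{x:\mathrm{par}(x_1)=\dots=\mathrm{par}(x_n)\}$, and let $\Pi_0^{(n)}=\{(\gamma_i)\in\Pi^n:\text{all }\varepsilon(\gamma_i)\text{ are equal}\}$, which acts on $K^n$ by automorphisms. Three facts:

- $K^n$ is connected. For two of its points, the walks in $T$ between corresponding coordinates have lengths of the same parity in all coordinates, and oscillation makes the lengths equal.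
- The projection $K^n\to V(G)^n$, also written $p$, is onto, because each fiber of $T\to G$ contains vertices of both parities. It maps edges to edges.
- Its fibers are exactly the $\Pi_0^{(n)}$-orbits. If $x,x'\in K^n$ lie over the same point, then $x'_i=\gamma_ix_i$ for some $\gamma_i\in\Pi$, and $\varepsilon(\gamma_i)=\mathrm{par}(x'_i)-\mathrm{par}(x_i)$ is the same for all $i$.

**Definition 9.1 (lift).** A lift of a $3$-coloring $\Phi:G^n\to\mathbb Z_3$ is a function $h:K^n\to\mathbb Z$ with $h\equiv\Phi\circ p$ mod $3$ and $|h(u)-h(v)|=1$ for every edge $uv$ of $K^n$.

For $G=K_3$, $n=2$ and $\Phi(u,v)=u$, the function $h(x,y)=x$ is a lift.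

**Lemma 9.2.** Let $\Phi$ be a $3$-coloring of $G^n$.

(L1) $\Phi$ has a lift.

(L2) Two lifts of $\Phi$ differ by a constant, which is a multiple of $3$.

(L3) If $h$ is a lift of $\Phi$, there is a homomorphism $\omega:\Pi_0^{(n)}\to\mathbb Z$ with $h(\boldsymbol\gamma x)=h(x)+3\omega(\boldsymbol\gamma)$ for all $x\in K^n$, and $\omega(\boldsymbol\gamma)\equiv\varepsilon(\gamma_1)$ mod $2$.

*Proof.* **Step 1: reduce (L1) to closed walks.** For an edge $uv$ of $K^n$ let $\sigma(u,v)\in\{1,-1\}$ be such that $\sigma(u,v)\equiv\Phi(p(v))-\Phi(p(u))$ mod $3$. This is possible since $\Phi$ is proper, and $\sigma(v,u)=-\sigma(u,v)$. If $\sigma$ sums to $0$ along every closed walk, we fix the value of $h$ at a base point in the right class mod $3$ and sum $\sigma$ along walks from there; this defines a lift. Closed walks $v_0,v_1,\dots,v_{2m}=v_0$ in $K^n$ have even length, since $\mathrm{par}$ alternates.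

**Step 2: closed walks of length 4.** The sum of four signs is in $\{0,\pm2,\pm4\}$. Along a closed walk it is divisible by $3$, so it is $0$. Consequently, if some $v_i$ with $0<i<2m$ is replaced by another common neighbor $v'_i$ of $v_{i-1}$ and $v_{i+1}$, the total along the walk does not change: the closed walk $v_{i-1},v_i,v_{i+1},v'_i,v_{i-1}$ has sum $0$, so $\sigma(v_{i-1},v_i)+\sigma(v_i,v_{i+1})=\sigma(v_{i-1},v'_i)+\sigma(v'_i,v_{i+1})$.

**Step 3: contract any closed walk by such replacements, one coordinate at a time.** Let $z_0,\dots,z_{2m}=z_0$ be the closed walk in the tree $T$ formed by one coordinate. Suppose that some $z_i$ has distance at least $2$ from $z_0$, and take one at maximal distance. The distances of $z_{i-1}$ and $z_{i+1}$ differ from that of $z_i$ by exactly $1$ and are not larger. So both are equal to the unique neighbor of $z_i$ closer to $z_0$, its parent. Replace $z_i$ by its grandparent, which is also a neighbor of $z_{i-1}=z_{i+1}$, and leave the other coordinates of $v_i$ unchanged. The new vertex has the same parity, so it is in $K^n$, and this is a replacement as in Step 2. The sum of the distances to $z_0$ decreases, so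 after finitely many replacements all $z_i$ are within distance $1$ of $z_0$. Then $z_i=z_0$ for even $i$, and each $z_i$ with odd $i$ is a neighbor of $z_0$, which we replace by one fixed neighbor. When all coordinates have been processed, the walk oscillates along a single edge of $K^n$, and its sum is $0$. This proves (L1).

**Step 4: (L2).** The difference of two lifts is divisible by $3$ at each vertex, and along an edge it changes by $0$ or $\pm2$, hence by $0$. Since $K^n$ is connected, it is constant.

**Step 5: (L3).** For $\boldsymbol\gamma\in\Pi_0^{(n)}$ the function $h\circ\boldsymbol\gamma$ is again a lift of $\Phi$, because $p\circ\boldsymbol\gamma=p$. So (L2) gives $\omega(\boldsymbol\gamma)$, and $h(\boldsymbol\gamma\boldsymbol\gamma'x)=h(\boldsymbol\gamma'x)+3\omega(\boldsymbol\gamma)=h(x)+3\omega(\boldsymbol\gamma')+3\omega(\boldsymbol\gamma)$ shows that $\omega$ is a homomorphism. Both $h$ mod $2$ and $\mathrm{par}(x_1)$ change along every edge, so $3\omega(\boldsymbol\gamma)=h(\boldsymbol\gamma x)-h(x)\equiv\mathrm{par}(\gamma_1x_1)-\mathrm{par}(x_1)=\varepsilon(\gamma_1)$ mod $2$. $\square$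

In the example $h(x,y)=x$ for $K_3$, the pair (shift by $3m$, shift by $3m'$), with $m\equiv m'$ mod $2$, has $\omega=m$: the winding is all in the first coordinate. In general the plan is to split $\omega$ into a winding $a$ of the first coordinate and a winding $b$ of the second, to show that one of them vanishes, and to conclude that $\Phi$ does not depend on that coordinate.

### 9.2. The square: one winding number vanishes

Let $\Phi$ be a $3$-coloring of $G^2$, $h$ a lift, and $\omega$ as in (L3).

**Step 1: split the winding.** Put
$$a(\gamma)=\tfrac12\omega(\gamma^2,1),\qquad b(\delta)=\tfrac12\omega(1,\delta^2).$$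
Squares are even, so these pairs are in $\Pi_0^{(2)}$, and by (L3) $a,b$ are integers. For $(\gamma,\delta)\in\Pi_0^{(2)}$ we have $2\omega(\gamma,\delta)=\omega(\gamma^2,\delta^2)=\omega(\gamma^2,1)+\omega(1,\delta^2)$, so
$$\omega(\gamma,\delta)=a(\gamma)+b(\delta). \tag{5}$$

**Step 2: $a$ and $b$ are homomorphisms.** Fix an odd $\delta_0\in\Pi$. Given $\gamma,\gamma'$, take $\delta,\delta'\in\{1,\delta_0\}$ with $\varepsilon(\delta)=\varepsilon(\gamma)$, $\varepsilon(\delta')=\varepsilon(\gamma')$. Additivity of $\omega$ and (5) give
$$a(\gamma\gamma')+b(\delta\delta')=a(\gamma)+b(\delta)+a(\gamma')+b(\delta').$$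
By definition $b(\delta_0^m)=\frac12\omega(1,\delta_0^{2m})=m\,b(\delta_0)$, so $b(\delta\delta')=b(\delta)+b(\delta')$, and hence $a(\gamma\gamma')=a(\gamma)+a(\gamma')$. The argument for $b$ is the same with the coordinates exchanged.

**Step 3: parities tell the coordinates apart.** For even $\gamma$, (5) gives $a(\gamma)=\omega(\gamma,1)$, which is even by (L3); likewise $b$ is even on even elements. For odd $\gamma,\delta$ the sum $a(\gamma)+b(\delta)=\omega(\gamma,\delta)$ is odd. So $a$ has constant parity on the odd elements, and $b$ has the opposite parity there. After possibly exchanging the two coordinates, we have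
$$a(\gamma)\equiv\varepsilon(\gamma),\qquad b(\delta)\equiv0\pmod2. \tag{6}$$

**Step 4: the claim $b=0$, and how to attack it.** Suppose $b\ne0$. Then we can move the second coordinate along a walk on which $h$ drifts upward at a positive average speed $s$. Maximizing over the second coordinate after subtracting this drift, we obtain a function of the first coordinate that changes by at most $1-s$ along edges. So it has slack. Rounding it to integers gives $3$-colorings of $G$, and the slack lets us round so badly that tightness fails.

**Step 5: the drifting walk.** First, $b(\delta)\ne0$ for some odd $\delta$: if $b(\delta_1)\ne0$ with $\delta_1$ even and $\delta_0$ is odd, then $b(\delta_0\delta_1)=b(\delta_0)+b(\delta_1)$, so $\delta_0$ or $\delta_0\delta_1$ will do. Replacing $\delta$ by $\delta^{-1}$ if necessary, we have $b(\delta)>0$. Take a walk in $T$ from some $y_0$ with $\mathrm{par}(y_0)=0$ to $\delta y_0$; its length $\ell$ is odd. Extend it to a bi-infinite walk with $y_{i+\ell}=\delta y_i$ for all $i\in\mathbb Z$. Then $\mathrm{par}(y_i)\equiv i$. Put $s=3b(\delta)/\ell>0$ and, for $x\in T$,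
$$g(x)=\max_{i\equiv\mathrm{par}(x)}\big(h(x,y_i)-si\big). \tag{7}$$
The condition $i\equiv\mathrm{par}(x)$ mod $2$ says that $(x,y_i)\in K^2$. By (L3), $h(x,y_{i+2\ell})=h(x,\delta^2y_i)=h(x,y_i)+6b(\delta)$, and $2\ell s=6b(\delta)$. So the expression in (7) is $2\ell$-periodic in $i$, and the maximum exists.

**Step 6: $g$ has slack.** Let $x\sim x'$ in $T$, and let $i$ attain $g(x)$. Then $(x',y_{i-1})$ is in $K^2$ and adjacent to $(x,y_i)$, so
$$g(x')\ge h(x',y_{i-1})-s(i-1)\ge h(x,y_i)-1-si+s=g(x)-1+s .$$
By symmetry $|g(x)-g(x')|\le1-s$.

**Step 7: $g$ is equivariant, $g(\gamma x)=g(x)+3a(\gamma)$.** For even $\gamma$, $h(\gamma x,y_i)=h(x,y_i)+3\omega(\gamma,1)=h(x,y_i)+3a(\gamma)$, and the maximum runs over the same $i$. For odd $\gamma$, the index $i\equiv\mathrm{par}(\gamma x)$ can be written $i=j+\ell$ with $j\equiv\mathrm{par}(x)$, since $\ell$ is odd, and by (5)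
$$h(\gamma x,\delta y_j)-s(j+\ell)=h(x,y_j)+3a(\gamma)+3b(\delta)-sj-s\ell=h(x,y_j)-sj+3a(\gamma).$$
Taking maxima gives the claim.

**Step 8: rounding gives 3-colorings of $G$.** For real $\theta$ let $f_\theta(x)$ be the unique integer $m\equiv\mathrm{par}(x)$ mod $2$ in the interval $(g(x)+\theta-1,\,g(x)+\theta+1]$. If $x\sim x'$, then $f_\theta(x)-f_\theta(x')$ is odd. Its absolute value is less than $2+(1-s)<3$, because $f_\theta-g-\theta$ takes values in $(-1,1]$. So it is $\pm1$. By (6), $3a(\gamma)\equiv\varepsilon(\gamma)$ mod $2$, so Step 7 gives $f_\theta(\gamma x)=f_\theta(x)+3a(\gamma)$: the interval moves by $3a(\gamma)$, and the required parity moves by $\varepsilon(\gamma)$. Hence $f_\theta$ mod $3$ is constant on the fibers of $p:T\to G$ and descends to a proper $3$-coloring $c_\theta$ of $G$.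

**Step 9: a bad rounding.** Fix $x^*\in T$, an integer $m^*\equiv\mathrm{par}(x^*)$ mod $2$, and $\theta=m^*-1-g(x^*)$. Then $g(x^*)+\theta+1=m^*$, so $f_\theta(x^*)=m^*$. For each neighbor $x'$ of $x^*$,
$$f_\theta(x')\le g(x')+\theta+1\le g(x^*)+(1-s)+\theta+1=m^*+1-s<m^*+1,$$
so $f_\theta(x')=m^*-1$. The neighbors of $x^*$ map onto the neighbors of $p(x^*)$, so $c_\theta$ shows only one color on $N(p(x^*))$ and misses the color $m^*+1$. This contradicts tightness of $G$. Hence $b=0$.

### 9.3. The square: no dependence on the second coordinate

We keep the notation, now with $b=0$. So $\omega(\gamma,\delta)=a(\gamma)$. Let $\varphi(v)=\Phi(v,v)$, a tight coloring of $G$, and $\tilde g(x)=h(x,x)$ for $x\in T$. Then $\tilde g\equiv\varphi\circ p$ mod $3$, $\tilde g$ changes by $\pm1$ along edges, and $\tilde g(\gamma x)=\tilde g(x)+3\omega(\gamma,\gamma)=\tilde g(x)+3a(\gamma)$. Put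
$$\Delta(x,y)=h(x,y)-\tilde g(x)\qquad\text{on }K^2 .$$

**Step 1: $\Delta$ has a maximum.** Both $h(x,y)$ and $\tilde g(x)$ increase by $3a(\gamma)$ under $(\gamma,\delta)\in\Pi_0^{(2)}$, so $\Delta$ is invariant under $\Pi_0^{(2)}$. The orbits are the fibers over the finite set $V(G)^2$, so $\Delta$ takes finitely many values. Let $M$ be its maximum, attained at $(x_0,y_0)$.

**Step 2: the maximum persists along descending walks.** By tightness of $\varphi$, each $x\in T$ has a neighbor $x'$ with $\varphi(p(x'))=\varphi(p(x))-1$. Then $\tilde g(x')\equiv\tilde g(x)-1$ mod $3$, and as the change is $\pm1$, $\tilde g(x')=\tilde g(x)-1$. So there is a walk $x_0,x_1,x_2,\dots$ in $T$ with $\tilde g(x_{i+1})=\tilde g(x_i)-1$. Let $y_0,y_1,\dots$ be any walk in $T$ starting from the given $y_0$. All $(x_i,y_i)$ are in $K^2$, and inductively $\Delta(x_i,y_i)=M$, because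
$$h(x_{i+1},y_{i+1})\ge h(x_i,y_i)-1=\tilde g(x_i)+M-1=\tilde g(x_{i+1})+M$$
and $M$ is the maximum.

**Step 3: steer $y_i$ to the fiber of $x_i$.** By Fact 1.6, for some large $i$ there is a walk of length exactly $i$ in $G$ from $p(y_0)$ to $p(x_i)$. Lift it to a walk in $T$ from $y_0$ to some $y_i$ in the fiber of $x_i$, so $y_i=\delta x_i$ with $\delta\in\Pi$. Since $\mathrm{par}(y_i)=\mathrm{par}(x_i)$, $\delta$ is even, so $(1,\delta)\in\Pi_0^{(2)}$. By Step 2 and invariance,
$$M=\Delta(x_i,\delta x_i)=\Delta(x_i,x_i)=h(x_i,x_i)-\tilde g(x_i)=0 .$$

**Step 4: the minimum.** Now let $(x_0,y_0)$ attain the minimum of $\Delta$, and use walks with $\tilde g(x_{i+1})=\tilde g(x_i)+1$, which exist by tightness, together with $h(x_{i+1},y_{i+1})\le h(x_i,y_i)+1$. The same argument shows that the minimum is $0$. So $\Delta\equiv0$, that is, $h(x,y)=\tilde g(x)$, and $\Phi(u,v)=\varphi(u)$ for all $u,v$. Hence $G^2$ is trivially colorable.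

### 9.4. The cube

Let $\Phi$ be a $3$-coloring of $G^3$.

**Step 1: use the square.** The three identifications $\Phi(u,u,v)$, $\Phi(u,v,u)$, $\Phi(v,u,u)$ are colorings of $G^2$, hence trivial. If one of them depends on the coordinate $v$ that is not identified, $\Phi$ is trivial by Lemma 8.1. Otherwise each depends on $u$ only, and setting $v=u$ we get, with $\varphi(u)=\Phi(u,u,u)$,
$$\Phi(u,u,v)=\Phi(u,v,u)=\Phi(v,u,u)=\varphi(u)\qquad\text{for all }u,v. \tag{8}$$
Identifications alone do not rule this out. For two colors the pattern (8) occurs: the majority function on $K_2^3$ is a proper coloring, since adjacent triples are complementary and complementing a triple flips its majority, and it satisfies (8) with $\varphi(u)=u$. For three colors we use winding numbers once more.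

**Step 2: the winding of a single coordinate vanishes.** Take a lift $h$ of $\Phi$ on $K^3$, with $\omega$ as in (L3). By (8), the functions $(x,y)\mapsto h(x,x,y)$ and $(x,y)\mapsto h(x,x,x)$ on $K^2$ are both lifts of the coloring $(u,v)\mapsto\varphi(u)$ of $G^2$. By (L2) they differ by a constant. So $h(x,x,y)$ does not depend on $y$, and $h(x,x,\eta y)=h(x,x,y)$ for even $\eta\in\Pi$, which gives $\omega(1,1,\eta)=0$. In the same way $\omega(1,\eta,1)=\omega(\eta,1,1)=0$ for even $\eta$.

**Step 3: a parity contradiction.** Let $\gamma\in\Pi$ be odd. Then $\gamma^2$ is even, and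
$$2\omega(\gamma,\gamma,\gamma)=\omega(\gamma^2,\gamma^2,\gamma^2)=\omega(\gamma^2,1,1)+\omega(1,\gamma^2,1)+\omega(1,1,\gamma^2)=0 .$$
But $\omega(\gamma,\gamma,\gamma)\equiv\varepsilon(\gamma)=1$ mod $2$ by (L3), so it is not $0$. This contradiction shows that (8) cannot occur, so $\Phi$ is trivial and $G^3$ is trivially colorable. By Theorem 4(a), $G$ is TPC, which proves Theorem 4(b). $\square$
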